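\title{Two-valued preferences with no stable seating on a path}

\begin{abstract}
Agents with numerical preferences for one another are seated on a path, and
each agent's utility is the sum of its preferences for its neighbors. An
arrangement is stable if no two agents both gain strictly by exchanging seats.
We disprove the conjecture, posed by Berriaud, Constantinescu and Wattenhofer,
that a stable arrangement exists whenever the preferences are non-negative and
take at most two values. For all reals $a<b$ and all $n\ge 3600$ there is an
instance with $n$ agents and preferences in $\{a,b\}$ that has no stable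
arrangement, and preferences given by a uniformly random tournament have this
property with probability tending to $1$. The same argument gives
quadratically many blocking pairs in every arrangement, blocking pairs at
logarithmic distance, and unstable instances on tables of bounded degree.
\end{abstract}

\section{Seating arrangements and blocking pairs}\label{sec:model}

There are $n\ge 2$ agents $1,\dots,n$. An \emph{instance} is a family of real
numbers $p_{ij}$, one for each ordered pair of agents $i\ne j$. The number
$p_{ij}$ measures how much $i$ values sitting next to $j$, and it need not
equal $p_{ji}$. A \emph{table} is a simple graph $G$ with $n$ vertices, called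
\emph{seats}. We write $N(s)$ for the set of seats adjacent to $s$ and
$\operatorname{dist}(s,t)$ for the number of edges of a shortest path from $s$
to $t$ (infinite if there is none). The table of main interest is the path
$P_n$, with seats numbered $1,\dots,n$ and $s$ adjacent to $s+1$; the seats $1$
and $n$ are its \emph{ends} and the others are \emph{interior}.

An \emph{arrangement} is a bijection $\sigma$ from seats to agents, so
$\sigma(s)$ is the agent at seat $s$. The \emph{utility} of the agent
$i=\sigma(s)$ is
\[
u_i(\sigma)=\sum_{y\in N(s)}p_{i,\sigma(y)} .
\]
Let $\sigma^{ij}$ be obtained from $\sigma$ by exchanging the seats of $i$ and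
$j$. The pair $\{i,j\}$ is a \emph{blocking pair} for $\sigma$ if
$u_i(\sigma^{ij})>u_i(\sigma)$ and $u_j(\sigma^{ij})>u_j(\sigma)$, and $\sigma$
is \emph{stable} if it has no blocking pair. Stability is a mild demand: it
only forbids exchanges between two agents in which both gain strictly. In the
simplest situations it can always be met.

\begin{proposition}\label{prop:easy}
\begin{enumerate}
\item[(a)] If all preferences equal one number $c$, then every arrangement on
every table is stable.
\item[(b)] If all preferences are non-negative and the table is a star (one
central seat adjacent to all others, and no further edges), then every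
arrangement is stable. This covers the paths $P_2$ and $P_3$.
\item[(c)] If $p_{ij}=p_{ji}$ for all $i\neq j$, then on every table some
arrangement is stable.
\end{enumerate}
\end{proposition}

\begin{proof}
(a) An agent on a seat of degree $d$ has utility $cd$. When agents on seats of
degrees $d$ and $d'$ exchange, their gains are $c(d'-d)$ and $c(d-d')$, which
are not both positive.

(b) An exchange between two non-central agents changes no utility. If the
central agent $i$ exchanges with $j$, its utility goes from
$\sum_{k\ne i}p_{ik}$ to $p_{ij}$, which is not a strict gain because the
omitted terms are non-negative.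

(c) Let $W(\sigma)$ be the sum of $p_{\sigma(s)\sigma(t)}$ over the edges $st$
of the table. Exchanging $i$ and $j$ changes only the terms that involve $i$ or
$j$. These terms add up to $u_i+u_j$, minus $p_{ij}$ if $i$ and $j$ are
neighbors, and $i,j$ are neighbors after the exchange exactly when they were
before. So a blocking exchange strictly increases $W$, and an arrangement that
maximizes $W$ is stable.
\end{proof}

Part (b) fails if preferences of both signs are allowed.

\begin{example}\label{ex:signs}
Take three agents, with indices modulo $3$, and put $p_{i,i+1}=-1$ and
$p_{i,i-1}=1$. In any arrangement on $P_3$ let $c$ be the central agent, and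
let it exchange with $c-1$. Agent $c$ goes from $1+(-1)=0$ to $p_{c,c-1}=1$.
Agent $c-1$ goes from $p_{c-1,c}=-1$ to $p_{c-1,c}+p_{c-1,c+1}=-1+1=0$, since
$c+1=(c-1)-1$ modulo $3$. Both gain, so no arrangement is stable.
\end{example}

This example exploits an end of the path: the central agent gains by shedding
a neighbor. With non-negative preferences, losing a neighbor is never a gain,
and this source of instability disappears. Call an instance \emph{two-valued}
if its preferences lie in a set of at most two real numbers; this is the first
case beyond Proposition~\ref{prop:easy}(a). The cases above suggest the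
following conjecture, posed in \cite{BCW}.

\begin{quote}
\emph{For every $n$, every two-valued instance with $n$ agents and
non-negative preferences has a stable arrangement on the path $P_n$.}
\end{quote}

We show that the conjecture is false.

\section{Results}\label{sec:results}

By Proposition~\ref{prop:easy}(c), a counterexample must be asymmetric, and we
take the most asymmetric instances available. A \emph{tournament} $T$ on the
agents is a choice, for each unordered pair $\{i,j\}$, of one of the two
orientations $i\to j$ and $j\to i$. We read $i\to j$ as ``$i$ \emph{likes}
$j$'', so in each pair exactly one agent likes the other. Given reals $a<b$,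
the \emph{tournament instance} of $T$ has $p_{ij}=b$ if $i\to j$ and $p_{ij}=a$
otherwise. In the \emph{random tournament instance}, $T$ is uniformly random;
equivalently, the $\binom n2$ pairs are oriented by independent fair coins.

\begin{theorem}\label{thm:main}
Let $a<b$ be real numbers and let $n\ge 3600$. There is an instance with $n$
agents and all preferences in $\{a,b\}$ that has no stable arrangement on
$P_n$. Moreover, the random tournament instance has no stable arrangement on
$P_n$ with probability $1-o(1)$ as $n\to\infty$.
\end{theorem}

Taking $0\le a<b$ disproves the conjecture. Since the signs of $a$ and $b$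
play no role, no restriction on the set of values rescues it.

\begin{corollary}\label{cor:values}
Let $\Gamma\subseteq\mathbb{R}$ be nonempty. All instances with preferences in
$\Gamma$ have a stable arrangement on the path, for all $n$, if and only if
$|\Gamma|=1$.
\end{corollary}

\begin{proof}
If $|\Gamma|=1$, use Proposition~\ref{prop:easy}(a). If $|\Gamma|\ge 2$, apply
Theorem~\ref{thm:main} to two elements $a<b$ of $\Gamma$.
\end{proof}

The threshold $3600$ is not optimal, and we do not determine the smallest $n$
for which some two-valued non-negative instance has no stable arrangement on
$P_n$; by Proposition~\ref{prop:easy}(b) it is at least $4$. The next three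
theorems show that the instability is robust: blocking pairs are abundant,
they can be found among nearby seats, and they occur on other tables.

\begin{theorem}\label{thm:many}
Fix $a<b$ and $\varepsilon>0$. With probability $1-o(1)$ as $n\to\infty$, the
random tournament instance has the property that every arrangement on $P_n$
has at least $\left(\frac1{512}-\varepsilon\right)n^2$ blocking pairs.
\end{theorem}

\begin{theorem}\label{thm:short}
For all $a<b$ and $n\ge 5000$ there is an instance with preferences in
$\{a,b\}$ in which every arrangement on $P_n$ has a blocking pair whose seats
are at distance at most $500\ln n+5$.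
\end{theorem}

\begin{theorem}\label{thm:general}
Let $G$ be a table with $n$ seats, $M$ edges and maximum degree at most
$\Delta$, where $\Delta\ge1$, and let $w=\lceil M/(2\Delta^4)\rceil$. If
$\binom w2 4^{-\Delta}>\ln n!$, then for all $a<b$ there is an instance with
preferences in $\{a,b\}$ that has no stable arrangement on $G$. In particular,
for fixed $\Delta$ there is a constant $C_\Delta$ such that this applies to all
such tables with $n\ge2$ and $M\ge C_\Delta\sqrt{n\ln n}$. Hence it applies to
cycles, and to all tables of bounded degree without isolated seats, once $n$
is large.
\end{theorem}

Some condition on the degrees is needed in the last statement: a star has no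
isolated seat, yet by Proposition~\ref{prop:easy}(b) it admits no unstable
arrangement when $0\le a<b$.

\section{The idea, on eight seats}\label{sec:idea}

There are $n!\le e^{n\ln n}$ arrangements, and each must survive $\binom n2$
possible exchanges. Suppose that, in a random instance, a fixed arrangement
had $cn^2$ independent chances of containing a blocking pair, each of
probability at least a constant. It would then be stable with probability
$e^{-c'n^2}$ for some $c'>0$, and since $n!\,e^{-c'n^2}\to0$, with high
probability no arrangement would be stable. Two difficulties stand in the way.

The first is that every arrangement must contain many agents who are able to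
gain, and not every random model ensures this. Let $0\le a<b$ and choose all
$p_{ij}\in\{a,b\}$ independently and uniformly over \emph{ordered} pairs. With
probability $4^{-(n-1)}$, all neighbors in a given arrangement on $P_n$ value
each other at $b$. The arrangement is then stable: interior agents have the
largest possible utility $2b$, and the two end agents have utility $b$, the
most an end seat can give, so they gain nothing by exchanging with each other.
The expected number of stable arrangements is at least
$n!\,4^{-(n-1)}\to\infty$, and the count above cannot work. A tournament
removes the obstacle with certainty: of any two neighbors, one does not like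
the other.

The second difficulty is independence. Which agents are dissatisfied is itself
random, and different exchanges may depend on the same coin. The remedy is to
reveal the coins in two rounds and to keep the chosen agents far apart.

\begin{example}\label{ex:eight}
Let $n=8$ and name each agent by its seat. First reveal the orientations of
the seven pairs $\{s,s+1\}$, and look at $\{2,3\}$ and $\{6,7\}$. Suppose
$2\to3$ and $7\to 6$, as in Figure~\ref{fig:eight}. Agent $3$ does not like
$2$ and agent $6$ does not like $7$, so each has utility at most $a+b$.
Exchanging them produces the order $1,2,6,4,5,3,7,8$, in which $6$ sits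
between $2$ and $4$, and $3$ sits between $5$ and $7$. If
\[
3\to5,\qquad 3\to 7,\qquad 6\to 2,\qquad 6\to 4,
\]
then both reach utility $2b>a+b$, and $\{3,6\}$ blocks. None of these four
pairs has been revealed, so this happens with conditional probability $1/16$.
If the first round singles out other agents, the required orientations are
\[
\begin{array}{ll}
\text{agents } 2,6: & 2\to5,\ 2\to7,\ 6\to1,\ 6\to3,\\
\text{agents } 2,7: & 2\to6,\ 2\to8,\ 7\to1,\ 7\to3,\\
\text{agents } 3,7: & 3\to6,\ 3\to8,\ 7\to2,\ 7\to4,
\end{array}
\]
again four unrevealed pairs each time. So the arrangement is stable with
probability at most $15/16$.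

With $n=12$ the pair $\{10,11\}$ supplies a third agent. If the agents are
$3$, $6$, $10$, then the exchange of $3$ and $10$ uses the pairs
$\{3,9\},\{3,11\},\{10,2\},\{10,4\}$, and the exchange of $6$ and $10$ uses
$\{6,9\},\{6,11\},\{10,5\},\{10,7\}$. Together with the four pairs for $3$ and
$6$ these are twelve different unrevealed pairs. The three exchanges are
therefore independent chances, and all fail with conditional probability
$(15/16)^3$. The number of agents grows linearly in $n$ and the number of
chances quadratically.
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.3]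
\foreach \x in {1,2,4,5,7,8}
  \node[circle,draw,minimum size=6mm,inner sep=1pt] (v\x) at (\x,0) {$\x$};
\foreach \x in {3,6}
  \node[circle,draw,fill=gray!30,minimum size=6mm,inner sep=1pt] (v\x) at (\x,0) {$\x$};
\draw (v1)--(v2) (v3)--(v4) (v4)--(v5) (v5)--(v6) (v7)--(v8);
\draw[->,very thick] (v2)--(v3);
\draw[->,very thick] (v7)--(v6);
\draw[->,dashed] (v3) to[bend left=45] (v5);
\draw[->,dashed] (v3) to[bend left=45] (v7);
\draw[->,dashed] (v6) to[bend left=45] (v4);
\draw[->,dashed] (v6) to[bend left=45] (v2);
\end{tikzpicture}
\caption{Eight agents on a path; an arrow $i\to j$ means that $i$ likes $j$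
and $j$ does not like $i$. The thick arrows show that each shaded agent has a
neighbor it does not like. If the four dashed arrows are present, each shaded
agent likes both neighbors of the other, and both gain by exchanging seats.}
\label{fig:eight}
\end{figure}

\section{Independent blocking events}\label{sec:lemma}

We now carry out the two-round argument on an arbitrary table $G$. Fix $a<b$,
let $T$ be a uniformly random tournament, and fix an arrangement $\sigma$.
Call a pair of agents a \emph{neighbor pair} if they occupy adjacent seats in
$\sigma$. For an orientation $\omega$ of the neighbor pairs, let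
$\Pr_{\sigma,\omega}$ denote probability conditioned on the event that $T$
orients the neighbor pairs according to $\omega$. Because the coins are
independent, under $\Pr_{\sigma,\omega}$ the orientations of all other pairs
are still independent fair coins, and events determined by pairwise disjoint
sets of these coins are mutually independent.

Bounds under $\Pr_{\sigma,\omega}$ pass to all arrangements at once. Suppose
that an event $E_\sigma$ is given for each arrangement $\sigma$, and that
$\Pr_{\sigma,\omega}[E_\sigma]\le q$ for all $\sigma$ and $\omega$. Averaging
over $\omega$ gives $\Pr[E_\sigma]\le q$, and the union bound over the $n!$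
arrangements gives
\begin{equation}\label{eq:union}
\Pr\Big[\bigcup_\sigma E_\sigma\Big]\le n!\,q .
\end{equation}
If $n!\,q<1$, some tournament avoids every $E_\sigma$.

Once $\omega$ is fixed we may choose seats depending on it, and the choice is
no longer random. Let $d\ge1$. A set $S$ of seats is \emph{$d$-admissible} for
$(\sigma,\omega)$ if
\begin{enumerate}
\item[(S1)] every seat of $S$ has degree $d$;
\item[(S2)] any two seats of $S$ are at distance at least $3$;
\item[(S3)] for each $s\in S$ there is $y\in N(s)$ such that, in $\omega$, the
agent $\sigma(s)$ does not like $\sigma(y)$.
\end{enumerate}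
For distinct $s,t\in S$ let $B_{st}=B_{ts}$ be the event that $\sigma(s)$
likes $\sigma(y)$ for all $y\in N(t)$, and $\sigma(t)$ likes $\sigma(y)$ for
all $y\in N(s)$.

\begin{lemma}\label{lem:key}
Let $S$ be $d$-admissible for $(\sigma,\omega)$.
\begin{enumerate}
\item[(a)] If $T$ agrees with $\omega$ and $B_{st}$ occurs, then
$\{\sigma(s),\sigma(t)\}$ is a blocking pair for $\sigma$.
\item[(b)] Under $\Pr_{\sigma,\omega}$ the events $B_{st}$, indexed by the
two-element subsets $\{s,t\}$ of $S$, are mutually independent, and each has
probability $4^{-d}$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) By (S1) and (S3) the agent $\sigma(s)$ has $d$ neighbors and likes $k\le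
d-1$ of them. Its utility is $kb+(d-k)a\le(d-1)b+a$, because $a<b$. The same
holds for $\sigma(t)$. By (S2) the seats $s$ and $t$ are not adjacent, so
$N(s)\cup N(t)$ contains neither of them and its occupants do not move in the
exchange. After the exchange $\sigma(s)$ has as neighbors the $d$ agents on
$N(t)$ and $\sigma(t)$ has the $d$ agents on $N(s)$. On $B_{st}$ both have
utility $db>(d-1)b+a$.

(b) Consider triples $(s,t,y)$ with $s,t\in S$, $s\ne t$ and $y\in N(t)$. The
event $B_{st}$ prescribes, for each of the $2d$ triples of the form $(s,t,y)$
or $(t,s,y)$, the orientation of the pair of agents on the first and third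
seats. Two things must be shown.

\emph{These pairs have not been revealed.} For a triple $(s,t,y)$ we have
$\operatorname{dist}(s,y)\ge\operatorname{dist}(s,t)-1\ge2$, so $s$ and $y$
are distinct and non-adjacent, and $\{\sigma(s),\sigma(y)\}$ is not a neighbor
pair.

\emph{Different triples give different pairs.} We recover $(s,t,y)$ from the
set $\{s,y\}$. The seat $y$ is at distance $1$ from $t\in S$, so $y\notin S$
by (S2). Hence $s$ is the only element of $\{s,y\}$ in $S$, and $y$ is the
other one. Two seats of $S$ adjacent to $y$ would be at distance at most $2$,
so $t$ is the only seat of $S$ adjacent to $y$.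

Thus $B_{st}$ prescribes the outcomes of $2d$ different fair coins, which has
probability $2^{-2d}$, and different subsets $\{s,t\}$ use disjoint sets of
coins.
\end{proof}

\begin{remark}\label{rem:hyp}
The values $a,b$ enter only through $a<b$. Condition (S1) is what makes this
enough: with $a=0$ and $b=1$, an interior agent on a path who likes one
neighbor has utility $1$ and cannot gain by moving to an end. Distance $2$
would not suffice in (S2). If the seats $3$ and $5$ of a path were both
chosen, $B_{35}$ would require that the agent at $3$ like the agent at $4$,
which $\omega$ has already decided; and for a third chosen seat $s$, the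
events $B_{s3}$ and $B_{s5}$ would share the coin of the agents at $s$ and
$4$.
\end{remark}

\section{Paths}\label{sec:paths}

Throughout this section $w=\lfloor n/4\rfloor$ and $N=\binom w2$. To obtain an
admissible set we extend the choice of Example~\ref{ex:eight}. Condition (S3)
is met by one seat of any edge, but we cannot control which, so the edges must
be spaced so that (S1) and (S2) hold in all cases.

\begin{lemma}\label{lem:path}
For every arrangement $\sigma$ on $P_n$ and every $\omega$ there is a
$2$-admissible set $\{s_1,\dots,s_w\}$ with $s_k\in\{4k-2,\,4k-1\}$.
\end{lemma}

\begin{proof}
The agents on the adjacent seats $4k-2$ and $4k-1$ form a neighbor pair, and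
exactly one of them does not like the other in $\omega$. Let $s_k$ be its
seat; this gives (S3). Since $2\le s_k\le 4w-1\le n-1$, the seat is interior,
which is (S1) with $d=2$. Finally $s_{k+1}-s_k\ge(4k+2)-(4k-1)=3$, which gives
(S2).
\end{proof}

So each arrangement has $N$ independent chances of a blocking pair, each of
probability $1/16$. We record three estimates. From $w\ge(n-3)/4$ we get, for
$n\ge 7$,
\begin{equation}\label{eq:N}
N\ge\frac12\cdot\frac{n-3}4\cdot\frac{n-7}4=\frac{n^2-10n+21}{32}
>\frac{n(n-10)}{32}.
\end{equation}
The series $\ln(1+x)=x-\frac{x^2}2+\frac{x^3}3-\cdots$ alternates with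
decreasing terms for $0<x<1$, so
\begin{equation}\label{eq:log}
\ln\frac{16}{15}>\frac1{15}-\frac1{2\cdot15^2}+\frac1{3\cdot15^3}
-\frac1{4\cdot15^4}>0.0645 .
\end{equation}
Lastly we use the bound $n!\le e\sqrt n\,(n/e)^n$, that is,
\begin{equation}\label{eq:fact}
\ln n!\le n\ln n-n+1+\tfrac12\ln n .
\end{equation}
It holds because $\ln$ is concave, so the trapezoid sum
$\ln n!-\frac12\ln n$ is at most $\int_1^n\ln x\,dx=n\ln n-n+1$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $E_\sigma$ be the event that $\sigma$ is stable. By
Lemma~\ref{lem:key}(a), on $E_\sigma$ none of the $N$ events attached to the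
set of Lemma~\ref{lem:path} occurs, so Lemma~\ref{lem:key}(b) gives
$\Pr_{\sigma,\omega}[E_\sigma]\le(15/16)^N$. By \eqref{eq:union} and
\eqref{eq:N}--\eqref{eq:fact},
\[
\Pr[\text{some arrangement is stable}]\le n!\,(15/16)^N<e^{-n\varphi(n)},
\]
where
\[
\varphi(x)=\frac{0.0645\,(x-10)}{32}-\ln x+1-\frac{1+\frac12\ln x}{x}.
\]
For $x\ge3600$,
\[
\varphi'(x)=\frac{0.0645}{32}-\frac1x+\frac{\frac12+\frac12\ln x}{x^2}
>0.002-\frac1{3600}>0 .
\]
At $x=3600$ we have $0.0645\cdot3590/32>7.236$ and $\ln3600<8.1887$, hence
$(1+\frac12\ln3600)/3600<0.0015$ and
\[
\varphi(3600)>7.236-8.1887+1-0.0015>0 .
\]
So $\varphi(n)>0$ for all $n\ge3600$, the probability above is less than $1$,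
and some tournament instance has no stable arrangement. Since the linear term
dominates, $\varphi(n)\to\infty$, and the probability tends to $0$.
\end{proof}

The same three numerical bounds, with $7.234$ in place of $7.236$, give
$\varphi(3599)>0$, so $3600$ is only a convenient round number.

The exponent $N\ln\frac{16}{15}$ is quadratic in $n$, while $\ln n!$ is at
most $n\ln n$. The next two proofs spend this surplus in two ways. The first
asks for many of the events instead of one. Write $\mathrm{Bin}(N,p)$ for the
law of the number of events that occur among $N$ independent events of
probability $p$. The Chernoff bound for the lower tail states that if $X$ has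
this law and $0<\delta<1$, then
\[
\Pr[X\le(1-\delta)Np]\le e^{-\delta^2Np/2}.
\]

\begin{proof}[Proof of Theorem~\ref{thm:many}]
Let $\delta=\min\{\frac12,256\varepsilon\}$, and let $E_\sigma$ be the event
that $\sigma$ has at most $(1-\delta)N/16$ blocking pairs. Given $\sigma$ and
$\omega$, let $X$ be the number of events $B_{s_ks_\ell}$, $k<\ell$, that
occur. By Lemma~\ref{lem:key}, $X$ has law $\mathrm{Bin}(N,\frac1{16})$ under
$\Pr_{\sigma,\omega}$, and each event that occurs yields its own blocking pair
$\{\sigma(s_k),\sigma(s_\ell)\}$, so $\sigma$ has at least $X$ blocking pairs.
The Chernoff bound gives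
$\Pr_{\sigma,\omega}[E_\sigma]\le e^{-\delta^2N/32}$. By \eqref{eq:union},
\eqref{eq:N} and $n!\le n^n$,
\[
\Pr\Big[\bigcup_\sigma E_\sigma\Big]\le
\exp\Big(n\ln n-\frac{\delta^2\,n(n-10)}{1024}\Big)\longrightarrow0 .
\]
Outside this event, and for $n\geq 7$, the number of blocking pairs of every
arrangement exceeds
\[
\frac{(1-\delta)N}{16}>\frac{(1-\delta)\,n(n-10)}{512}
\ge\Big(\frac1{512}-\frac\varepsilon2\Big)n^2-n ,
\]
where we used $\delta/512\le\varepsilon/2$. The right side is at least
$(\frac1{512}-\varepsilon)n^2$ once $n\ge2/\varepsilon$.
\end{proof}

The second way is to discard events. To beat $n!$ it suffices to have a large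
constant times $n\ln n$ of them, so each of the $w$ chosen seats needs only
about $\ln n$ partners, up to a constant factor, and we take the nearest ones.

\begin{proof}[Proof of Theorem~\ref{thm:short}]
Let $R=\lceil125\ln n\rceil$. We first check that $R\le w-1$. We have
$R<125\ln n+1$ and $w-1\ge\frac{n-3}4-1>\frac n4-2$. The function
$\frac x4-2-(125\ln x+1)$ has derivative $\frac14-\frac{125}x\ge0$ for
$x\ge500$, and it is positive at $x=5000$, where $125\ln x+1<1065.7<1248$.

Given $\sigma$ and $\omega$, use only the events $B_{s_ks_\ell}$ with
$1\le\ell-k\le R$. For these,
\[
s_\ell-s_k\le(4\ell-1)-(4k-2)\le4R+1<500\ln n+5 .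
\]
For each $r\in\{1,\dots,R\}$ there are $w-r$ pairs with $\ell-k=r$, so the
number of events is
\[
\sum_{r=1}^R(w-r)=Rw-\frac{R(R+1)}2\ge\frac{Rw}2 ,
\]
where the inequality is $R+1\le w$. Let $E_\sigma$ be the event that $\sigma$
has no blocking pair at distance at most $500\ln n+5$. Lemma~\ref{lem:key}
gives $\Pr_{\sigma,\omega}[E_\sigma]\le(15/16)^{Rw/2}$. By \eqref{eq:log},
\[
\frac{Rw}2\ln\frac{16}{15}\ge0.0645\cdot125\ln n\cdot\frac{n-3}8
>1.0078\,(n-3)\ln n>n\ln n\ge\ln n! ,
\]
where the third inequality is $0.0078\,n>3.0234$, true for $n\ge5000$. Hence
$n!\,(15/16)^{Rw/2}<1$, and by \eqref{eq:union} some tournament avoids every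
$E_\sigma$.
\end{proof}

\section{Tables of bounded degree}\label{sec:general}

On a general table we need a substitute for Lemma~\ref{lem:path}. Well-spaced
edges come from a greedy choice. The new difficulty is (S1): the degree of the
seat selected in an edge depends on $\omega$, so we equalize degrees by the
pigeonhole principle after $\omega$ is known. Both steps are wasteful; for a
path they produce about $n/32$ seats instead of $n/4$, which is why paths were
treated directly.

\begin{lemma}\label{lem:greedy}
Let $G$ have $M$ edges and maximum degree at most $\Delta$, where
$\Delta\ge1$, and let $w=\lceil M/(2\Delta^4)\rceil$. For every $\sigma$ and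
$\omega$ there are $d\in\{1,\dots,\Delta\}$ and a $d$-admissible set with $w$
seats.
\end{lemma}

\begin{proof}
Let $e$ be an edge, and measure the distance from a seat to the nearer
endpoint of $e$. Two seats are at distance $0$. Each has at most $\Delta-1$
neighbors outside $e$, so at most $2(\Delta-1)$ seats are at distance $1$.
Each of those has at most $\Delta-1$ further neighbors, so at most
$2(\Delta-1)^2$ seats are at distance $2$. In total at most
$2(\Delta^2-\Delta+1)\le2\Delta^2$ seats lie within distance $2$ of $e$, and
at most $2\Delta^3$ edges, $e$ included, have an endpoint among them.

Choose an edge, discard from consideration all edges with an endpoint within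
distance $2$ of it in $G$, and repeat until no edge is left. Each round
removes at most $2\Delta^3$ edges, so at least $M/(2\Delta^3)$ edges are
chosen, and endpoints of different chosen edges are at distance at least $3$.
In each chosen edge select the seat whose agent does not like the agent at the
other endpoint in $\omega$. The selected seats satisfy (S2) and (S3), and
their degrees lie in $\{1,\dots,\Delta\}$. Some degree $d$ is therefore shared
by at least $M/(2\Delta^4)$ of them, hence by at least $w$. Keep $w$ seats of
degree $d$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:general}]
Let $E_\sigma$ be the event that $\sigma$ is stable. For given $\sigma$ and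
$\omega$, Lemmas~\ref{lem:key} and~\ref{lem:greedy} give
\[
\Pr\nolimits_{\sigma,\omega}[E_\sigma]\le(1-4^{-d})^{\binom w2}
\le(1-4^{-\Delta})^{\binom w2}\le e^{-4^{-\Delta}\binom w2},
\]
using $d\le\Delta$ and $1-x\le e^{-x}$. The last bound does not depend on
$\sigma$ or $\omega$, although $d$ may. By \eqref{eq:union}, a stable
arrangement exists with probability at most
$n!\,e^{-4^{-\Delta}\binom w2}$, which is less than $1$ by hypothesis.

For the second statement take $C_\Delta=2^{\Delta+2}\Delta^4$. If $n\ge2$ and
$M\ge C_\Delta\sqrt{n\ln n}$, then
$w\ge2^{\Delta+1}\sqrt{n\ln n}\ge2$, since $n\ln n\ge2\ln2>1$. For $w\ge2$ we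
have $w-1\ge w/2$, so
\[
\binom w2 4^{-\Delta}\ge\frac{w^2}{4^{\Delta+1}}\ge n\ln n>\ln n! .
\]
Finally, a table without isolated seats has degree sum at least $n$, so
$M\ge n/2$, and $n/2\ge C_\Delta\sqrt{n\ln n}$ for all large $n$ when $\Delta$
is fixed. Cycles are the case $\Delta=2$, $M=n$.
\end{proof}

\begin{thebibliography}{1}

\bibitem{BCW}
Damien Berriaud, Andrei Constantinescu, Roger Wattenhofer,
\emph{Stable Dinner Party Seating Arrangements},
arXiv:2305.09549 (2023).

\end{thebibliography}
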